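\title{Edges in subgraphs of minimally $k$-connected graphs}

\begin{abstract}
A graph is minimally $k$-connected if it is $k$-connected and loses this property when any edge is deleted. We prove that every subgraph on $h\ge 3k-2$ vertices of a minimally $k$-connected graph has at most $k(h-k)$ edges. We determine the maximum number of edges of such a subgraph for every $h$, which shows that $3k-2$ cannot be lowered, and we prove that for $k\ge 2$ and $h\ge 3k-1$ only $K_{k,h-k}$ attains the bound. The core of the proof is the estimate $(h+k)^2/8$, valid for all $h$: edges between vertices of degree larger than $k$ form a forest, and the small separator behind any one such edge forces enough non-edges to pay for all of them.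
\end{abstract}

\section{Introduction}\label{sec:intro}

Graphs are finite and simple, and $k$ is a positive integer. A graph $G$ is \emph{$k$-connected} if it has at least $k+1$ vertices and $G-S$ is connected for every set $S$ of at most $k-1$ vertices. It is \emph{minimally $k$-connected} if it is $k$-connected and $G-e$ is not $k$-connected for any edge $e$. We write $e(G)$ for the number of edges and $d_G(v)$ for the degree of $v$ in $G$. Subgraphs have at least one vertex and need not be induced or connected.

A minimally $k$-connected graph has no redundant edge, so one expects it to be sparse. For $k=1$ these graphs are the trees with at least two vertices, and a tree on $n$ vertices has $n-1=k(n-k)$ edges. In general, Mader proved that a minimally $k$-connected graph on $n$ vertices has at most $kn-\binom{k+1}{2}$ edges, and at most $k(n-k)$ edges if $n\ge 3k-2$. The second bound is tight, as the complete bipartite graph $K_{k,n-k}$ with $n\ge 2k$ shows.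

These bounds control the whole graph. Can a sparse graph of this kind still contain a dense spot? For $k=1$ it cannot: a subgraph on $h$ vertices is a forest and has at most $h-1=k(h-k)$ edges. For larger $k$ the bounds above do not apply to a subgraph $H$ of $G$, because $H$ need not be $k$-connected. Lou and He proved that every subgraph $H$ on $h\ge 5k-4$ vertices of a minimally $k$-connected graph satisfies $e(H)\le k(h-k)$, and that for $k\ge2$ equality holds if and only if $H=K_{k,h-k}$. The lower bound on $h$ is not best possible in general, and the natural guess is that subgraphs behave no worse than whole graphs. The following question comes from Garamv\"olgyi, Jackson and Jord\'an \cite{GJJ}.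

\begin{quote}
\emph{Is it true, for every $k\ge1$, that every subgraph $H$ on $h\ge 3k-2$ vertices of a minimally $k$-connected graph has at most $k(h-k)$ edges?}
\end{quote}

The answer is yes.

\begin{theorem}\label{thm:main}
Let $k\ge1$, let $G$ be a minimally $k$-connected graph, and let $H$ be a subgraph of $G$ on $h\ge 3k-2$ vertices. Then $e(H)\le k(h-k)$.
\end{theorem}

The method gives the exact maximum for every $h$.

\begin{theorem}\label{thm:exact}
Let $k\ge 1$. The maximum number of edges of an $h$-vertex subgraph of a minimally $k$-connected graph is
\[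
\begin{cases}
\binom h2 & \text{if } 1\le h\le k+1,\\[2pt]
\lfloor (h+k)^2/8\rfloor & \text{if } k+1\le h\le 3k-2,\\[2pt]
k(h-k) & \text{if } h\ge 3k-2.
\end{cases}
\]
Consequently, for every $h$ with $1\le h\le 3k-3$, some $h$-vertex subgraph of a minimally $k$-connected graph has more than $k(h-k)$ edges.
\end{theorem}

For the characterization of equality the threshold is one larger.

\begin{theorem}\label{thm:equality}
Let $k\ge2$, let $G$ be a minimally $k$-connected graph, and let $H$ be a subgraph of $G$ on $h\ge 3k-1$ vertices. Then $e(H)=k(h-k)$ if and only if $H$ is isomorphic to $K_{k,h-k}$. For $k\ge3$ the range $h\ge 3k-1$ is best possible.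
\end{theorem}

The assumption $k\ge2$ is needed: for $k=1$ every tree attains the bound, and the path on four vertices is not a star.

The number $3k-2$ comes from rounding. We have
\begin{equation}\label{eq:tangent}
\frac{(h+k)^2}{8}=k(h-k)+\frac{(h-3k)^2}{8},
\end{equation}
since both sides equal $(h^2+2hk+k^2)/8$. The parabola on the left touches the line $k(h-k)$ at $h=3k$, and its integer part equals $k(h-k)$ exactly when $(h-3k)^2<8$, that is, when $3k-2\le h\le 3k+2$. The main step, Proposition~\ref{prop:parabola}, is the bound $e(H)\le (h+k)^2/8$ for all $h$. It gives Theorem~\ref{thm:main} at $h=3k-2$, and larger $h$ follow by deleting vertices of degree at most $k$.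

Section~\ref{sec:joins} constructs the dense examples and explains the quantity $(h+k)^2/8$. Section~\ref{sec:tools} collects the two properties of minimally $k$-connected graphs that we use. Section~\ref{sec:count} proves the parabolic bound, Section~\ref{sec:max} derives Theorems~\ref{thm:main} and~\ref{thm:exact}, and Section~\ref{sec:equality} proves Theorem~\ref{thm:equality}.

\section{Joins of regular graphs with independent sets}\label{sec:joins}

Every vertex $v$ of a $k$-connected graph has degree at least $k$: otherwise deleting its neighbors would leave $v$ isolated from at least one other vertex. Hence a $k$-connected graph in which every edge has an end of degree $k$ is minimally $k$-connected. Both $K_{k+1}$ and $K_{k,h-k}$ with $h\ge 2k$ are of this kind, and they are the two ends of one family. For a graph $R$ and an integer $b\ge0$, let $R\vee\overline{K_b}$ be the \emph{join} obtained from $R$ by adding a set $I$ of $b$ pairwise nonadjacent vertices, each adjacent to all vertices of $R$.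

\begin{lemma}\label{lem:join}
Let $0\le b\le k$ and $r=k-b$. Let $R$ be an $r$-regular graph on $a\ge k$ vertices that is $r$-connected if $r\ge1$. Then $J=R\vee\overline{K_b}$ is minimally $k$-connected and has $a(k+b)/2$ edges.
\end{lemma}

\begin{proof}
The number of edges is $ar/2+ab=a(k+b)/2$. The graph $J$ has at least $k+1$ vertices: if $r\ge1$ then $a\ge r+1$ because $R$ is $r$-connected, so $a+b\ge k+1$, and if $r=0$ then $a+b\ge 2k$. Let $T$ be a set of at most $k-1$ vertices. Since $a\ge k$, some vertex of $R$ is not in $T$. If some vertex of $I$ is not in $T$, then $J-T$ has a spanning complete bipartite subgraph with nonempty classes $V(R)\setminus T$ and $I\setminus T$, so it is connected. If $I\subseteq T$, then $b\le k-1$, so $r\ge1$, and $T$ contains at most $k-1-b=r-1$ vertices of $R$; thus $J-T=R-T$ is connected. So $J$ is $k$-connected. Every edge of $J$ has an end in $R$, and that end has degree $r+b=k$.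
\end{proof}

The choice $b=0$, $R=K_{k+1}$ gives $K_{k+1}$, and the choice $b=k$, with $R$ edgeless on $h-k\ge k$ vertices, gives $K_{k,h-k}$. The hypothesis $a\ge k$ cannot be dropped when $b\ge1$, since the vertices of $I$ have degree $a$.

Fix the number of vertices $h=a+b$. The two factors $a$ and $k+b$ have the constant sum $h+k$, so $a(k+b)/2\le (h+k)^2/8$, and the product grows as $b$ approaches $(h-k)/2$. For $h\ge 3k$ the constraint $b\le k$ is binding and the best join is $K_{k,h-k}$. For smaller $h$ the two factors can be balanced, up to parity, provided a suitable $R$ exists. We use the theorem of Harary \cite{Harary}: if $r\ge2$, $a\ge r+1$ and $ar$ is even, then there is an $r$-regular $r$-connected graph on $a$ vertices.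

\begin{proposition}\label{prop:dense}
If $k+1\le h\le 3k-3$, then there is a minimally $k$-connected graph with $h$ vertices and $\lfloor (h+k)^2/8\rfloor$ edges.
\end{proposition}

\begin{proof}
Put $s=h+k$, and let $j=1$ if $s$ is odd, $j=0$ if $s\equiv0\pmod 4$, and $j=2$ if $s\equiv2\pmod4$. Then $j\equiv s\pmod 2$ and $s^2\equiv j^2\pmod 8$, so $\lfloor s^2/8\rfloor=(s^2-j^2)/8$. Let
\[
a=\frac{s+j}{2},\qquad b=\frac{s-j}{2}-k=\frac{h-k-j}{2},\qquad r=k-b .
\]
These are integers, $a+b=h$, and $a(k+b)/2=(s^2-j^2)/8$. We check the hypotheses of Harary's theorem and of Lemma~\ref{lem:join}. First, $b\ge0$: we have $h-k\ge1$, and if $j=2$ then $h-k=s-2k$ is even, hence at least $2$. Second, $b\le (h-k)/2\le(2k-3)/2$, so $b\le k-2$ and $r\ge2$. Third, $a\ge s/2\ge (2k+1)/2$, so $a\ge k+1\ge r+1$. Finally, $a(k+b)=2\lfloor s^2/8\rfloor$ is even and $r=k-b\equiv k+b\pmod2$, so $ar$ is even. Take an $r$-regular $r$-connected graph $R$ on $a$ vertices; the join $R\vee\overline{K_b}$ has the required properties.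
\end{proof}

Two further joins matter for Theorem~\ref{thm:equality}.

\begin{example}\label{ex:cycle}
Let $k\ge2$. The join $C_{2k}\vee\overline{K_{k-2}}$ has $r=2$, so it is minimally $k$-connected by Lemma~\ref{lem:join}. It has $h=3k-2$ vertices and $2k(2k-2)/2=k(h-k)$ edges. For $k=2$ it is $K_{2,2}$. For $k\ge3$ it contains a triangle, so it is not isomorphic to $K_{k,h-k}$.
\end{example}

\begin{example}\label{ex:matching}
Let $k\ge2$ and let $R$ be a perfect matching on $2k$ vertices. The join $R\vee\overline{K_{k-1}}$ has $h=3k-1$ vertices and $k+2k(k-1)=k(h-k)$ edges. It is not $k$-connected, because deleting $I$ leaves the disconnected graph $R$. It could still occur as a subgraph of a minimally $k$-connected graph, and Section~\ref{sec:equality} has to rule this out.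
\end{example}

\section{Cycles and separators}\label{sec:tools}

Minimality of $G$ enters the upper bounds through two facts. The first is a theorem of Mader.

\begin{theorem}[Mader \cite{Mader}]\label{thm:mader}
Every cycle of a minimally $k$-connected graph $G$ contains a vertex of degree $k$ in $G$.
\end{theorem}

Degrees do not increase when we pass to a subgraph, so this theorem has a form that refers to the subgraph alone.

\begin{lemma}\label{lem:forest}
Let $H$ be a subgraph of a minimally $k$-connected graph $G$. Then the vertices $v$ with $d_H(v)>k$ induce a forest in $H$, and $H$ has a vertex of degree at most $k$.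
\end{lemma}

\begin{proof}
A cycle of $H$ through vertices with $d_H(v)>k$ would be a cycle of $G$ through vertices with $d_G(v)>k$, contrary to Theorem~\ref{thm:mader}. If all vertices of $H$ had degree larger than $k$, then $H$ would be a forest with at least one vertex, and such a forest has a vertex of degree at most $1\le k$.
\end{proof}

The second fact unwinds the definition: behind each edge there is a small separator. Paths with the same ends are \emph{internally disjoint} if they share no vertex other than the ends.

\begin{lemma}\label{lem:sep}
Let $e=xy$ be an edge of a minimally $k$-connected graph $G$. Then there is a set $S\subseteq V(G)\setminus\{x,y\}$ with $|S|\le k-1$ such that $G-e-S$ has exactly two components, with vertex sets $X_0\ni x$ and $Y_0\ni y$. In particular, $e$ is the only edge of $G$ between $X_0$ and $Y_0$, and $G-e$ has at most $k-1$ pairwise internally disjoint $x$--$y$ paths.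
\end{lemma}

\begin{proof}
The graph $G-e$ has at least $k+1$ vertices and is not $k$-connected, so $G-e-S$ is disconnected for some $S$ with $|S|\le k-1$. Since $G-S$ is connected, $e$ is an edge of $G-S$, so $x,y\notin S$. Deleting one edge from a connected graph leaves at most two components, and if there are two, each contains one end of the edge. Every $x$--$y$ path in $G-e$ has an inner vertex in $S$, and internally disjoint paths use different vertices of $S$.
\end{proof}

\section{The bound $(h+k)^2/8$}\label{sec:count}

From now on $G$ is minimally $k$-connected and $H$ is a subgraph of $G$ on $h\ge1$ vertices.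

\subsection*{A counting identity}
In a join with $a>k$, the vertices of $R$ have degree $k$ and those of $I$ have larger degree. We split $V(H)$ in the same way and measure how far $H$ is from a balanced join. Call a vertex $v$ of $H$ \emph{low} if $d_H(v)\le k$ and \emph{high} otherwise. Let $A$ and $B$ be the sets of low and high vertices, and let $a=|A|$ and $b=|B|$, so that $a+b=h$. Let $e(A)$, $e(B)$ and $e(A,B)$ count the edges of $H$ inside $A$, inside $B$, and between $A$ and $B$. A \emph{missing pair} is a pair $(v,z)\in A\times B$ that is nonadjacent in $H$; we also say that $v$ \emph{misses} $z$. Put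
\[
m=ab-e(A,B),\qquad \sigma=\sum_{v\in A}\bigl(k-d_H(v)\bigr)\ge0,\qquad t=b-\frac{h-k}{2}.
\]
Thus $m$ is the number of missing pairs, $\sigma$ is the total degree deficit of the low vertices, and $t$ is the distance of $b$ from the balanced value. Summing degrees over $A$ gives $2e(A)+e(A,B)=ka-\sigma$. Hence
\begin{equation}\label{eq:count}
2e(H)=\bigl(2e(A)+e(A,B)\bigr)+e(A,B)+2e(B)=a(k+b)+2e(B)-m-\sigma .
\end{equation}
The numbers $a$ and $k+b$ have sum $h+k$ and difference $a-(k+b)=h-k-2b=-2t$, so $a(k+b)=(h+k)^2/4-t^2$. Therefore
\begin{equation}\label{eq:Delta}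
2e(H)=\frac{(h+k)^2}{4}-\Delta,\qquad\text{where}\quad \Delta=t^2-2e(B)+m+\sigma .
\end{equation}
We want $\Delta\ge0$. The only negative term comes from edges between high vertices. By Lemma~\ref{lem:forest} we have $e(B)\le b-1$ if $b\ge1$, but this alone is not enough. For $k\ge2$ and $h\ge 2k$, add a spanning tree on the class of size $k$ of $K_{k,h-k}$. The high vertices of the resulting graph induce a forest, and the graph has $k(h-k)+k-1$ edges. What excludes it is Lemma~\ref{lem:sep}: the ends of an added edge have $h-k\ge k$ common neighbors. So an edge inside $B$ must force missing pairs, and the task is to show that it forces enough of them.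

\begin{example}\label{ex:seven}
Let $k=3$ and $h=3k-2=7$. Theorem~\ref{thm:main} claims $e(H)\le12$, that is, $2e(H)\le25$. The two leading terms of \eqref{eq:count} are bounded as follows.
\[
\begin{array}{l|cccccccc}
b&0&1&2&3&4&5&6&7\\ \hline
(7-b)(3+b)&21&24&25&24&21&16&9&0\\
(7-b)(3+b)+2(b-1)& &24&27&28&27&24&19&12
\end{array}
\]
If $e(B)=0$, the first row gives the claim. If $e(B)\ge1$, the second row gives it unless $b\in\{2,3,4\}$, and in these cases it suffices to find $2$, $3$ and $2$ missing pairs, respectively.

Let $xy$ be an edge inside $B$, take $S,X_0,Y_0$ from Lemma~\ref{lem:sep}, and let $X$ and $Y$ be the sets of vertices of $H$ in $X_0$ and $Y_0$. Since $|S|\le2$, we have $|X|+|Y|\ge5$. Suppose first that $x$ is the only high vertex of $X$. It has at least four neighbors; at most two lie in $S$ and only $y$ lies in $Y$, so $X$ contains a low vertex $w$. Now each vertex $v\in(X\cup Y)\setminus\{x,y\}$ yields a missing pair: $(v,y)$ if $v$ is low and in $X$, $(v,x)$ if $v$ is low and in $Y$, and $(w,v)$ if $v$ is high, in which case $v\in Y$. These pairs are distinct, so $m\ge3$. The same argument with the sides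 exchanged applies if $y$ is the only high vertex of $Y$. In the remaining case each side has two high vertices, so $b=4$, and a fifth vertex of $X\cup Y$ is low and misses both high vertices on the other side. Hence $m\ge2$, as needed.
\end{example}

\subsection*{Missing pairs forced by an edge inside $B$}
The general argument follows the example. Let $xy$ be an edge of $H$ inside $B$ and choose $S,X_0,Y_0$ as in Lemma~\ref{lem:sep}. The partition of $V(H)$ into
\[
X=X_0\cap V(H),\qquad Z=S\cap V(H),\qquad Y=Y_0\cap V(H)
\]
is called a \emph{split at $xy$}. It satisfies $x\in X$, $y\in Y$, $|Z|\le k-1$, and $xy$ is the only edge of $H$ between $X$ and $Y$. Put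
\[
p=|B\cap X|\ge1,\qquad q=|B\cap Y|\ge1,\qquad \alpha=|A\cap X|,\qquad \beta=|A\cap Y| ;
\]
see Figure~\ref{fig:split}. The pairs in $(A\cap X)\times(B\cap Y)$ and in $(A\cap Y)\times(B\cap X)$ are called \emph{crossing}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw (0,1.8) rectangle (2.4,2.8);
\draw (3,1.8) rectangle (5.4,2.8);
\draw (6,1.8) rectangle (8.4,2.8);
\draw (0,0) rectangle (2.4,1);
\draw (3,0) rectangle (5.4,1);
\draw (6,0) rectangle (8.4,1);
\node at (-0.5,2.3) {$B$};
\node at (-0.5,0.5) {$A$};
\node at (1.2,-0.4) {$X$};
\node at (4.2,-0.4) {$Z$};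
\node at (7.2,-0.4) {$Y$};
\node at (0.6,2.3) {$p$};
\node at (7.8,2.3) {$q$};
\node at (1.2,0.5) {$\alpha$};
\node at (7.2,0.5) {$\beta$};
\fill (2.0,2.3) circle (1.8pt) node[left] {$x$};
\fill (6.4,2.3) circle (1.8pt) node[right] {$y$};
\draw[thick] (2.0,2.3) .. controls (3,3.7) and (5.4,3.7) .. (6.4,2.3);
\draw[dashed] (2.4,1) -- (6,1.8);
\draw[dashed] (6,1) -- (2.4,1.8);
\end{tikzpicture}
\caption{A split of $V(H)$ at an edge $xy$ between two high vertices. Rows are the high vertices $B$ and the low vertices $A$, columns are the parts $X,Z,Y$ with $|Z|\le k-1$, and $p,q,\alpha,\beta$ are the sizes of the corner cells. Since $xy$ is the only edge between $X$ and $Y$, no edge joins two cells connected by a dashed line.}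
\label{fig:split}
\end{figure}

\begin{lemma}\label{lem:split}
For every split at an edge $xy$ inside $B$ the following hold.
\begin{itemize}
\item[(a)] $|X|\ge2$, $|Y|\ge2$, and $|X|+|Y|=h-|Z|\ge h-k+1$.
\item[(b)] All crossing pairs are missing, so $m\ge\alpha q+\beta p$.
\item[(c)] If $\min(p,q)=1$, then $m\ge h-k-1$. If $p=1$ and $m=h-k-1$, then $|Z|=k-1$, $(\alpha-1)(q-1)=0$, and every missing pair is crossing.
\item[(d)] If $p,q\ge2$, then $m\ge2(h-k+1-b)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The high vertex $x$ has at least $k+1$ neighbors in $H$, all in $Z\cup\{y\}\cup(X\setminus\{x\})$. Since $|Z\cup\{y\}|\le k$, the set $X\setminus\{x\}$ is nonempty. The same argument at $y$ gives $|Y|\ge2$. The last statement holds because $|Z|\le k-1$.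

(b) The only edge between $X$ and $Y$ has both ends in $B$, while a crossing pair has one member in $A$.

(c) The two sides play symmetric roles, so let $p=1$. Then $|X|=\alpha+1$ and $|Y|=\beta+q$, and $\alpha\ge1$ by (a). Hence
\[
m\ \ge\ \alpha q+\beta\ =\ |X|+|Y|-2+(\alpha-1)(q-1)\ \ge\ (h-|Z|)-2\ \ge\ h-k-1 .
\]
If $m=h-k-1$, then the three inequalities are equalities, and they give the three stated conditions.

(d) By (b) and (a), $m\ge2(\alpha+\beta)=2\bigl(|X|+|Y|-p-q\bigr)\ge 2(h-k+1-b)$.
\end{proof}

A single edge inside $B$ now pays for the whole forest, with help from the term $t^2$.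

\begin{proposition}\label{prop:parabola}
Let $H$ be a subgraph on $h\ge1$ vertices of a minimally $k$-connected graph. Then $e(H)\le\lfloor(h+k)^2/8\rfloor$. More precisely:
\begin{itemize}
\item[(i)] if $e(B)=0$, then $\Delta=t^2+m+\sigma\ge t^2$;
\item[(ii)] if some split has $\min(p,q)=1$, then $\Delta\ge(t-1)^2$, with equality only if $e(B)=b-1$, $m=h-k-1$ and $\sigma=0$;
\item[(iii)] if some split has $p,q\ge2$, then $\Delta\ge(t-2)^2$.
\end{itemize}
\end{proposition}

\begin{proof}
Part (i) is the definition of $\Delta$. In (ii) and (iii) we use $e(B)\le b-1$, $\sigma\ge0$ and $2b=2t+(h-k)$. With Lemma~\ref{lem:split}(c),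
\[
\Delta\ge t^2-2(b-1)+(h-k-1)=t^2-2t+1,
\]
and equality requires equality in each of the three estimates. With Lemma~\ref{lem:split}(d),
\[
\Delta\ge t^2-2(b-1)+2(h-k+1-b)=t^2-4b+2(h-k)+4=t^2-4t+4 .
\]
If $e(B)\ge1$, there is a split, and it falls under (ii) or (iii). So $\Delta\ge0$ always, and \eqref{eq:Delta} gives $e(H)\le(h+k)^2/8$.
\end{proof}

\section{The maximum number of edges}\label{sec:max}

For $h\ge 3k+3$ the parabolic bound is weaker than $k(h-k)$. But $k(h-k)$ grows by exactly $k$ when $h$ grows by one, and $H$ always has a vertex of degree at most $k$, so the bound propagates upward from any value of $h$ at which it holds.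

\begin{proof}[Proof of Theorem~\ref{thm:main}]
We use induction on $h$. For $h=3k-2$, Proposition~\ref{prop:parabola} and \eqref{eq:tangent} give $e(H)\le\lfloor k(h-k)+\tfrac12\rfloor=k(h-k)$. This is the only place where the value $3k-2$ is used. For $h>3k-2$, let $v$ be a vertex with $d_H(v)\le k$, which exists by Lemma~\ref{lem:forest}. Then $H-v$ is a subgraph of $G$ on $h-1\ge3k-2$ vertices, so $e(H)\le k(h-1-k)+k=k(h-k)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
The first upper bound holds for every graph on $h$ vertices, the second is Proposition~\ref{prop:parabola}, and the third is Theorem~\ref{thm:main}. We show that they are attained.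

For $h\le k+1$, take $K_h$ inside the minimally $k$-connected graph $K_{k+1}$. For $h\ge 3k-2$ and $k\ge2$ we have $h\ge2k$, and $K_{k,h-k}$ is minimally $k$-connected by Lemma~\ref{lem:join}. For $k=1$ the same holds when $h\ge2$, and for $h=1$ a single vertex of $K_2$ has $0=k(h-k)$ edges. For $k+1\le h\le3k-3$, use Proposition~\ref{prop:dense}. For $h=3k-2$ the second and third formulas agree by \eqref{eq:tangent}, so the second is attained there as well.

For the last statement let $1\le h\le 3k-3$, which forces $k\ge2$. If $h\ge k+1$, then by \eqref{eq:tangent} the maximum exceeds $k(h-k)$ by $\lfloor(3k-h)^2/8\rfloor\ge\lfloor 9/8\rfloor=1$. If $2\le h\le k$, then $k(h-k)\le0<\binom h2$. If $h=1$, then $k(1-k)<0=\binom12$.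
\end{proof}

\begin{remark}
For $h\ge k+1$ the extremal graphs in this proof are themselves minimally $k$-connected. So for these $h$ the maximum over $h$-vertex subgraphs equals the maximum over minimally $k$-connected graphs on $h$ vertices.
\end{remark}

\section{The case of equality}\label{sec:equality}

The graph $K_{k,h-k}$ has $k(h-k)$ edges, and Example~\ref{ex:cycle} shows that for $k\ge3$ the characterization fails at $h=3k-2$. It remains to prove that for $k\ge2$ and $h\ge3k-1$, equality forces $H$ to be $K_{k,h-k}$. We again use induction on $h$, and the work lies in the base case. There equality means $\Delta=\frac14$, while $t$ is half of an odd integer, so each of the squares in Proposition~\ref{prop:parabola} is at least $\frac14$. Every estimate of Section~\ref{sec:count} must then be tight, and this leaves few configurations.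

\begin{proposition}\label{prop:base}
Let $k\ge2$ and let $H$ be a subgraph of a minimally $k$-connected graph $G$ with $h=3k-1$ vertices and $k(2k-1)$ edges. Then $H$ is isomorphic to $K_{k,2k-1}$.
\end{proposition}

\begin{proof}
Here $h-k=2k-1$, $t=b-k+\frac12$, and $(h+k)^2/4=(4k-1)^2/4=2k(2k-1)+\frac14$, so \eqref{eq:Delta} gives $\Delta=\frac14$. Let $M$ be the set of vertices of $B$ that belong to some missing pair. In the first two cases below, $H[B]$ turns out to be a tree with at least two edges, and we show that $M=\{x,y\}$ for every edge $xy$ of this tree. Two different edges then give a contradiction.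

\medskip\noindent\emph{Case 1: $b\ge k+1$.}
With this many high vertices it is more efficient to count edges by their ends in $A$:
\[
e(H)=ka-\sigma-e(A)+e(B)\le k(h-b)+b-1=kh-(k-1)b-1 .
\]
At $b=k+1$ the right side equals $kh-k^2=e(H)$, and it is strictly decreasing in $b$ because $k\ge2$. Hence $b=k+1$, $a=2k-2$, $\sigma=e(A)=0$ and $e(B)=k$. So $H[B]$ is a forest with $k+1$ vertices and $k$ edges, that is, a tree with $k\ge2$ edges. Each vertex of $A$ has $k$ neighbors, all in $B$, and therefore misses exactly one vertex of $B$.

Take a split at an edge $xy$ of the tree. A vertex of $A\cap X$ misses all $q$ vertices of $B\cap Y$, so $\alpha\ge1$ implies $q=1$; for the same reason $\beta\ge1$ implies $p=1$. By Lemma~\ref{lem:split}(a), $\alpha+\beta\ge 2k-(p+q)\ge 2k-b=k-1\ge1$, and by symmetry we may assume $\alpha\ge1$. Then $q=1$, so $|Y|\ge2$ gives $\beta\ge1$, and so $p=1$. Now $\alpha+\beta\ge2k-2=a$, which means $A\subseteq X\cup Y$. Each vertex of $A\cap X$ misses $y$ and nothing else, each vertex of $A\cap Y$ misses $x$ and nothing else, and both sets are nonempty. Thus $M=\{x,y\}$ for every edge of the tree, which is impossible.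

\medskip\noindent\emph{Case 2: $b\le k$ and $e(B)\ge1$.}
Now $t\le\frac12$. Take a split at any edge $xy$ inside $B$. If $p,q\ge2$, then $\Delta\ge(t-2)^2\ge\frac94$, which is false. So $\min(p,q)=1$ and $\frac14=\Delta\ge(t-1)^2\ge\frac14$. Equality gives $t=\frac12$, so $b=k$ and $a=2k-1$, and by Proposition~\ref{prop:parabola}(ii) also $e(B)=k-1$, $m=h-k-1$ and $\sigma=0$. Thus $H[B]$ is a tree with $k-1$ edges and every low vertex has degree exactly $k$.

By symmetry let $p=1$. Lemma~\ref{lem:split}(c) gives $|Z|=k-1$, $(\alpha-1)(q-1)=0$, and that every missing pair is crossing. Since $|B\cap Z|=k-1-q$, we have $|A\cap Z|=q\ge1$. Fix $s\in A\cap Z$. It lies in no crossing pair, so it is adjacent to all $k$ vertices of $B$ and, being low, to no vertex of $A$.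

We claim that $\alpha\ge2$. We have $\alpha\ge1$ because $|X|\ge2$. If $\alpha=1$, say $X=\{x,w\}$, then the $k$ neighbors of $w$ lie in $\{x\}\cup Z$, a set of size $k$. So $w$ is adjacent to $s$, although $s$ has no neighbor in $A$. This proves the claim, and it follows that $q=1$. With $p=q=1$ the two sides are symmetric, so the same argument gives $\beta\ge2$. Then $4\le\alpha+\beta=a-|A\cap Z|=2k-2$, so $k\ge3$ and the tree has at least two edges. The missing pairs are exactly those in $(A\cap X)\times\{y\}$ and $(A\cap Y)\times\{x\}$, and both sets are nonempty. Again $M=\{x,y\}$ for every edge of the tree, which is impossible.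

\medskip\noindent\emph{Case 3: $b\le k$ and $e(B)=0$.}
We have $t^2+m+\sigma=\frac14$ and $t^2\ge\frac14$, so $m=\sigma=0$ and $t=\pm\frac12$, that is, $b\in\{k-1,k\}$. Every vertex of $A$ is adjacent to all of $B$ and has degree exactly $k$. If $b=k$, then $e(A)=0$ and $H$ is $K_{k,2k-1}$ with classes $B$ and $A$.

Suppose that $b=k-1$. Then $a=2k$, every vertex of $A$ has exactly one neighbor in $A$, and $H$ is the join of Example~\ref{ex:matching}. No count inside $H$ excludes this graph, so we use the connectivity of $G$ to find one path outside $H$. Let $ww'$ be an edge inside $A$ and take $S$, $X_0\ni w$ and $Y_0\ni w'$ from Lemma~\ref{lem:sep}. Every vertex of $B$ is a common neighbor of $w$ and $w'$ and must lie in $S$; since $|S|\le k-1=|B|$, we get $S=B$. The set $A\setminus\{w,w'\}$ is nonempty and is contained in $X_0\cup Y_0$, so by symmetry we may assume that it meets $X_0$. In the connected graph $G[X_0]$ take a shortest path $P$ from $w$ to $(A\cap X_0)\setminus\{w\}$, and let $z$ be its other end. The inner vertices of $P$ lie in neither $A$ nor $B$. Fix $c\in B$, which is possible as $k\ge2$, and choose distinct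 vertices $v_{c'}\in A\setminus\{w,w',z\}$ for $c'\in B\setminus\{c\}$, which is possible as $2k-3\ge k-2$. Then $G-cw$ contains the $c$--$w$ paths
\[
c\,w'\,w,\qquad cz \text{ followed by } P,\qquad c\,v_{c'}\,c'\,w\quad(c'\in B\setminus\{c\}).
\]
These are $1+1+(k-2)=k$ pairwise internally disjoint paths, contrary to Lemma~\ref{lem:sep} for the edge $cw$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:equality}]
By the first sentence of this section, only the ``only if'' part remains. We use induction on $h$, with base case Proposition~\ref{prop:base}. Let $h\ge3k$ and $e(H)=k(h-k)$, and let $v$ be a vertex with $d_H(v)\le k$. Theorem~\ref{thm:main} gives $e(H-v)\le k(h-1-k)=e(H)-k$, so $d_H(v)=k$ and $e(H-v)=k(h-1-k)$. By induction, $H-v$ is complete bipartite with classes $P$ and $Q$, where $|P|=k$ and $|Q|=h-1-k\ge2k-1$. If the neighborhood of $v$ in $H$ is $P$, then $H$ is $K_{k,h-k}$.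

Otherwise $v$ has a neighbor $y\in Q$, because $d_H(v)=|P|$, and it has a second neighbor $w\ne y$, because $k\ge2$. We show that the detour through $v$ makes an edge at $y$ redundant. If $w\in P$, let $x=w$ and let $W$ be the path $y\,v\,x$. If $w\in Q$, let $x$ be any vertex of $P$ and let $W$ be the path $y\,v\,w\,x$. Choose distinct vertices $y_{x'}\in Q\setminus\{y,w\}$ for $x'\in P\setminus\{x\}$, which is possible as $|Q|-2\ge2k-3\ge k-1$. The path $W$ and the $k-1$ paths $y\,x'\,y_{x'}\,x$ are pairwise internally disjoint $y$--$x$ paths in $H-xy$, and hence in $G-xy$. This contradicts Lemma~\ref{lem:sep}.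
\end{proof}

\begin{thebibliography}{9}

\bibitem{GJJ}
D\'aniel Garamv\"olgyi, Bill Jackson, Tibor Jord\'an,
\emph{Sparsity, Stress-Independence and Globally Linked Pairs in Graph Rigidity Theory},
arXiv:2509.03150 (2025).

\bibitem{Harary}
Harary,
\emph{The maximum connectivity of a graph},
Proc. Nat. Acad. Sci. USA 48 (1962) 1142--1146.

\bibitem{Mader}
Mader,
\emph{Ecken vom Grad $n$ in minimalen $n$-fach zusammenh\"angenden Graphen},
Arch. Math. 23 (1972) 219--224.

\end{thebibliography}
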